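\title{The small noise limit of an exit problem under the logit choice protocol}

\begin{abstract}
In a population game with $n$ strategies, the cost of leaving the best-response region of one strategy is described by two functions on the simplex. One is the value function $V$ of a control problem whose running cost is the unlikelihood function of the logit choice protocol. The other is the maximal solution $V^\eta$ of a Hamilton--Jacobi inequality at noise level $\eta>0$. The Hamiltonians of the noisy problems converge only in the interior of the simplex, and the limit Hamiltonian is nowhere negative. We prove that nevertheless $V^\eta\to V$ uniformly, for every $n\ge2$ and every coordination game, and more generally whenever one strategy is the unique best response off the target. For coordination games we show $V-C\eta\le V^\eta\le V+C\eta\log(1/\eta)$. For two strategies we compute the term of order $\eta$, which shows that the lower bound has the optimal order.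
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The cost of leaving a best-response region}

Let $n\ge2$, let
\[
X=\Big\{x\in\mathbb{R}^n:\ x_i\ge0,\ \sum_{i=1}^n x_i=1\Big\}
\]
be the simplex with vertices $e_1,\dots,e_n$ and relative interior $X^\circ$, and let $Y=\{v\in\mathbb{R}^n:\sum_i v_i=0\}$ be its tangent space. A point $x\in X$ is the state of a population in which the share $x_i$ plays strategy $i$. Topological notions and derivatives are taken relative to $X$, so that a derivative $Df(x)$ is an element of $Y$, and ``almost every'' refers to $(n-1)$-dimensional Lebesgue measure on $X$.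

Let $A\in\mathbb{R}^{n\times n}$, with $i$-th row $A^i$ and $(i,j)$ entry $A^i_j$. The payoff of strategy $i$ at the state $x$ is $A^ix$, and the best-response region of $i$ is
\[
\mathcal{B}^i=\{x\in X:\ A^ix\ge A^jx\ \text{ for all } j\}.
\]
The matrix $A$ is a \emph{coordination game} if $A^i_i>A^j_i$ for all $i\ne j$; this says that at the vertex $e_i$ strategy $i$ is the unique best response. Under the \emph{logit choice protocol} with noise level $\eta>0$, an agent who revises her strategy at the state $x$ chooses $j$ with probability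
\[
\sigma_j^\eta(x)=\frac{e^{A^jx/\eta}}{\sum_k e^{A^kx/\eta}}=\frac{e^{-\Upsilon_j(x)/\eta}}{\sum_k e^{-\Upsilon_k(x)/\eta}},\qquad\text{where}\quad \Upsilon_j(x)=\max_{1\le i\le n}A^ix-A^jx .
\]
The functions $\Upsilon_j$ are nonnegative and $\{\Upsilon_j=0\}=\mathcal{B}^j$. At every $x$ some $\Upsilon_k(x)$ vanishes, so the last denominator lies in $[1,n]$ and
\begin{equation}\label{eq:logit}
\frac1n\,e^{-\Upsilon_j/\eta}\le\sigma_j^\eta\le e^{-\Upsilon_j/\eta}\qquad\text{on }X.
\end{equation}
Thus $\Upsilon_j=-\lim_{\eta\to0}\eta\log\sigma_j^\eta$ is the exponential rate at which the choice of $j$ becomes unlikely as the noise vanishes. It is called the \emph{unlikelihood function} of the protocol.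

A path of states is charged $\Upsilon_j$ for each unit of mass that moves to strategy $j$. With $[r]_\pm=\max\{\pm r,0\}$, the cost of a Lipschitz path $\phi:[0,T]\to X$, $T\ge0$, is
\begin{equation}\label{eq:cost}
c(\phi)=\int_0^T\sum_{j=1}^n\Upsilon_j(\phi(t))\,[\dot\phi_j(t)]_+\,dt .
\end{equation}
(One may also set the running cost equal to $+\infty$ for velocities outside the tangent cone $TX(x)=\{t(y-x):y\in X,\ t\ge0\}=\{v\in Y: v_i\ge0\text{ whenever }x_i=0\}$. This does not change $c(\phi)$: if $\phi$ is differentiable at $t\in(0,T)$ and $\phi_i(t)=0$, then $\phi_i$ has a minimum at $t$ and $\dot\phi_i(t)=0$.) From now on, \emph{path} means Lipschitz path in $X$. For a nonempty compact target $Z\subset X$, the value function of the target problem is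
\begin{equation}\label{eq:V}
V(x)=\inf\{c(\phi):\ \phi:[0,T]\to X\text{ a path},\ T\ge0,\ \phi(0)=x,\ \phi(T)\in Z\}.
\end{equation}
The target of interest is $Z=\overline{X\setminus\mathcal{B}^1}$, so that $V(x)$ is the least cost of reaching a state at which strategy $1$ is no longer the only best response. For a coordination game,
\begin{equation}\label{eq:Z}
\overline{X\setminus\mathcal{B}^1}=\mathcal{B}^2\cup\dots\cup\mathcal{B}^n .
\end{equation}
Indeed, the right side is closed and contains $X\setminus\mathcal{B}^1$. Conversely, if $x\in\mathcal{B}^j$ with $j\ge2$, then $(A^j-A^1)\big((1-t)x+te_j\big)\ge t(A^j_j-A^1_j)>0$ for $t\in(0,1]$, so $x$ is a limit of points outside $\mathcal{B}^1$.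

\subsection{The Hamiltonians and the question}

It is known that $V$ is the maximal Lipschitz continuous solution of $H(x,-DV(x))\le0$ for a.e.\ $x\in X^\circ$ with $V=0$ on $Z$, where
\[
H(x,u)=\max\Big\{\max_{i,j}\big(u_j-\Upsilon_j(x)-u_i\big),\,0\Big\},\qquad (x,u)\in X\times Y .
\]
We use this only as motivation. At positive noise level, the Hamiltonian of the large population limit is
\begin{equation}\label{eq:Heta}
H^\eta(x,u)=\eta\log\Big(\sum_{i,j}x_i\,\sigma_j^\eta(x)\,e^{(u_j-u_i)/\eta}\Big).
\end{equation}
If an agent is drawn at random and revises, she plays $i$ and chooses $j$ with probability $x_i\sigma_j^\eta(x)$, and the state then moves in the direction $\xi=e_j-e_i$. So $H^\eta(x,u)=\eta\log\mathbb{E}\,e^{u\cdot\xi/\eta}$ is the rescaled cumulant generating function of this increment; in particular $H^\eta(x,0)=0$.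

Let $\mathcal{F}_\eta$ be the set of all $f\in C(X)$ that are locally Lipschitz on $X^\circ$ and satisfy
\begin{equation}\label{eq:HJ}
H^\eta(x,-Df(x))\le0\ \text{ for a.e. }x\in X^\circ,\qquad f=0\ \text{ on }Z,
\end{equation}
and let $\mathcal{F}_\eta^L\subset\mathcal{F}_\eta$ consist of the members that are Lipschitz on $X$. The function $V^\eta$ is the maximal locally Lipschitz solution of \eqref{eq:HJ}, that is, the largest element of $\mathcal{F}_\eta$ or of $\mathcal{F}_\eta^L$, according to whether ``locally Lipschitz'' refers to $X^\circ$ or to the compact set $X$. To cover both readings, we fix for each $\eta$ an arbitrary class $\mathcal{G}_\eta$ and put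
\begin{equation}\label{eq:Veta}
V^\eta=\sup_{f\in\mathcal{G}_\eta}f,\qquad \mathcal{F}_\eta^L\subset\mathcal{G}_\eta\subset\mathcal{F}_\eta .
\end{equation}
Upper bounds will be proved for all $f\in\mathcal{F}_\eta$ and lower bounds by exhibiting elements of $\mathcal{F}_\eta^L$, so no statement below depends on the choice. Proposition~\ref{prop:exist} shows that $\mathcal{F}_\eta$ does have a largest element.

The question, which comes from \cite{Tran}, is whether $V^\eta\to V$ uniformly on $X$ as $\eta\to0$ when $A$ is a coordination game and $Z=\overline{X\setminus\mathcal{B}^1}$. One expects the answer yes, because the Hamiltonians converge in the interior: for $x\in X^\circ$ and $u\in Y$,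
\begin{equation}\label{eq:sandwich}
H(x,u)-\eta\log\frac{n}{\min_i x_i}\le H^\eta(x,u)\le H(x,u)+\eta\log n .
\end{equation}
To see this, let $M=\max_{i,j}(u_j-\Upsilon_j-u_i)$. Taking $i=j$ a best response gives $M\ge0$, so $M=H(x,u)$, and by \eqref{eq:logit} the sum in \eqref{eq:Heta} lies between $n^{-1}(\min_ix_i)e^{M/\eta}$ and $ne^{M/\eta}$. Two things keep \eqref{eq:sandwich} from settling the question. First, the convergence fails on the boundary. For $u=e_1-e_2$ we have $H(e_1,u)\ge u_1-\Upsilon_1(e_1)-u_2=2$, while $H^\eta(e_1,u)=\eta\log\sum_j\sigma_j^\eta e^{(u_j-u_1)/\eta}\le0$. Second, $H$ is never negative, so the limit problem has no strict subsolution from which solutions of \eqref{eq:HJ} could be obtained by perturbation. On the set $\{H=0\}$ the sign of $H^\eta$ is decided by terms of order $\eta$, about which \eqref{eq:sandwich} says nothing.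

\subsection{Results}

\begin{theorem}\label{thm:main}
For every $n\ge2$ and every coordination game $A$, with $Z=\overline{X\setminus\mathcal{B}^1}$, we have $V^\eta\to V$ uniformly on $X$ as $\eta\to0$.
\end{theorem}

The proof uses three properties of the data. Consider functions $\Upsilon_j$ and $\sigma_j^\eta$ on $X$ ($1\le j\le n$, $\eta>0$) and a set $Z\subset X$, and put $D=X\setminus Z$.
\begin{itemize}
\item[(P1)] Each $\Upsilon_j$ is continuous and nonnegative on $X$, and $Z$ is nonempty and compact.
\item[(P2)] On $D$ we have $\Upsilon_1=0$, and $\Upsilon_j>0$ for all $j\ge2$.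
\item[(P3)] $\sigma_j^\eta>0$, $\sum_j\sigma_j^\eta=1$, and $e^{-(\Upsilon_j+\varepsilon_\eta)/\eta}\le\sigma_j^\eta\le e^{-(\Upsilon_j-\varepsilon_\eta)/\eta}$ on $X$, with constants $\varepsilon_\eta\to0$ as $\eta\to0$.
\end{itemize}

\begin{theorem}\label{thm:general}
Let $\Upsilon_j$, $\sigma_j^\eta$ and $Z$ satisfy \textup{(P1)--(P3)}, with $\sigma_j^\eta$ continuous on $X$, and define $V$ and $V^\eta$ by \eqref{eq:cost}, \eqref{eq:V} and \eqref{eq:Heta}--\eqref{eq:Veta}. Then $V^\eta\to V$ uniformly on $X$ as $\eta\to0$. In particular this holds for the logit protocol, any matrix $A$ (or any continuous payoff map $F:X\to\mathbb{R}^n$ in place of $Ax$), and any nonempty compact target $Z$ that contains every state at which some $j\ge2$ is a best response.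
\end{theorem}

In the special cases named here, strategy $1$ is the unique best response off $Z$, which is (P2), and \eqref{eq:logit}, which holds for any payoff map, gives (P3) with $\varepsilon_\eta=\eta\log n$. By \eqref{eq:Z}, Theorem~\ref{thm:main} is one of these cases. The coordination property gives more, namely a rate.

\begin{theorem}\label{thm:rate}
In the setting of Theorem~\ref{thm:main}, for every coordination game $A$ there are $C,\eta_0>0$ such that for $0<\eta\le\eta_0$
\[
V-C\eta\ \le\ V^\eta\ \le\ V+C\eta\log(1/\eta)\qquad\text{on }X.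
\]
\end{theorem}

\begin{proposition}\label{prop:two}
In the setting of Theorem~\ref{thm:main} let $n=2$, let $y^*\in(0,1)$ be the value of $x_2$ at which both strategies are optimal, and let $E(y)=-y\log y-(1-y)\log(1-y)$. Then, uniformly in $x_2\in[0,y^*]$,
\[
V^\eta(x)=V(x)-\eta\,[E(y^*)-E(x_2)]+O(\eta^2).
\]
So the lower bound in Theorem~\ref{thm:rate} has the optimal order. Moreover, $V^\eta-V$ can have either sign at order $\eta$; it is positive when $y^*>\frac12$ and $x_2=\frac12$.
\end{proposition}

We do not know whether the logarithm in the upper bound of Theorem~\ref{thm:rate} can be removed for $n\ge3$.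

Section~\ref{sec:prelim} rewrites \eqref{eq:HJ} as a bound on a product of two sums, on which all lower bounds rest. Section~\ref{sec:two} solves the case $n=2$ explicitly and isolates the difficulty that appears for $n\ge3$. Sections~\ref{sec:upper} and~\ref{sec:lower} prove the two halves of Theorem~\ref{thm:general}, and Section~\ref{sec:rate} proves Theorem~\ref{thm:rate}.

\section{The product form and value functions}\label{sec:prelim}

For $v\in Y$ let $|v|=\frac12\sum_i|v_i|=\sum_i[v_i]_+=\sum_i[v_i]_-$. This norm measures the mass that is moved; $|x-y|\le1$ for $x,y\in X$, and $|e_1-x|=1-x_1$. The length of a path is $\ell(\phi)=\int_0^T|\dot\phi|\,dt$. We put $K=\max_{j}\max_X\Upsilon_j$ and usually write $\sigma_j$ for $\sigma_j^\eta(x)$. If $f$ is differentiable at $x\in X^\circ$, let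
\[
\partial_{ij}f(x)=Df(x)\cdot(e_i-e_j).
\]
Thus $\partial_{ij}f$ is the rate at which $f$ decreases when mass moves from $i$ to $j$, and $\partial_{ji}f=-\partial_{ij}f$. Every $v\in Y\setminus\{0\}$ is a nonnegative combination of such elementary moves, of total weight $|v|$:
\begin{equation}\label{eq:decomp}
v=\sum_{i,j}\frac{[v_i]_-[v_j]_+}{|v|}\,(e_j-e_i),\qquad\text{so}\qquad -Df\cdot v=\sum_{i,j}\frac{[v_i]_-[v_j]_+}{|v|}\,\partial_{ij}f .
\end{equation}
The first identity follows by summing over $i$ in the coefficient of $e_j$ and over $j$ in the coefficient of $e_i$.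

For $u=-Df$ we have $u_j-u_i=\partial_{ij}f$. Put $p_j=\partial_{1j}f$, so that $p_1=0$ and $\partial_{ij}f=p_j-p_i$. Since the weight $x_i\sigma_j$ is also a product, the sum in \eqref{eq:Heta} factors:
\begin{equation}\label{eq:product}
H^\eta(x,-Df)\le0\iff\sum_{i,j}x_i\sigma_je^{\partial_{ij}f/\eta}\le1\iff\Big(\sum_ix_ie^{-p_i/\eta}\Big)\Big(\sum_j\sigma_je^{p_j/\eta}\Big)\le1 .
\end{equation}

We use three standard facts about Lipschitz functions. A locally Lipschitz function on $X^\circ$ is differentiable almost everywhere (Rademacher's theorem). A Lipschitz function on an interval is the integral of its derivative. Finally, if $f$ is locally Lipschitz on $X^\circ$ and $\tau\in\mathbb{R}$, then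
\begin{equation}\label{eq:level}
Df=0\quad\text{a.e. on }\{f=\tau\},
\end{equation}
because the derivative vanishes at every density point of the level set at which it exists.

The next lemma collects what we need about $V$. It is stated for general weights because Section~\ref{sec:rate} applies it to a modified cost.

\begin{lemma}\label{lem:value}
Let $\psi_1,\dots,\psi_n:X\to[0,K]$ be continuous, let $Z'\subset X$ be nonempty and compact, let $c_\psi(\phi)=\int_0^T\sum_j\psi_j(\phi)[\dot\phi_j]_+\,dt$, and let $W(x)$ be the infimum of $c_\psi(\phi)$ over paths from $x$ to $Z'$.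
\begin{itemize}
\item[(a)] $W(\phi(0))\le c_\psi(\phi)+W(\phi(T))$ for every path $\phi:[0,T]\to X$.
\item[(b)] $0\le W\le K$, $W=0$ on $Z'$, and $|W(x)-W(y)|\le K|x-y|$ for $x,y\in X$.
\item[(c)] $\partial_{ij}W(x)\le\psi_j(x)$ for all $i,j$ at every $x\in X^\circ$ at which $W$ is differentiable.
\item[(d)] If $\psi_1=0$ on $X\setminus Z'$, then $W\le W(e_1)$ on $X$, and $0\le\partial_{1j}W\le\psi_j$ for all $j$ at every point of $X^\circ\setminus Z'$ at which $W$ is differentiable.
\end{itemize}
\end{lemma}

\begin{proof}
Part (a) follows by concatenating $\phi$ with paths from $\phi(T)$ to $Z'$. The segment from $x$ to $y$ costs at most $K\sum_j[y_j-x_j]_+=K|x-y|\le K$, which together with (a) gives (b). For (c), let $i\ne j$ and apply (a) to $\phi(t)=x+t(e_j-e_i)$: for small $T>0$,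
\[
W(x)-W(x+T(e_j-e_i))\le\int_0^T\psi_j(\phi(t))\,dt .
\]
Divide by $T$ and let $T\downarrow0$. For $i=j$ the claim is $0\le\psi_j$.

For (d), let $x\notin Z'$ and follow the segment from $x$ to $e_1$. Only the first coordinate increases, so no cost is paid as long as the segment stays outside $Z'$. If it meets $Z'$, stop at the first such time to get $W(x)=0$. Otherwise $e_1$ is reached at no cost and $W(x)\le W(e_1)$ by (a). On $Z'$ we have $W=0\le W(e_1)$. Finally, off $Z'$ part (c) gives $-\partial_{1j}W=\partial_{j1}W\le\psi_1=0$ and $\partial_{1j}W\le\psi_j$.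
\end{proof}

Under (P1) and (P2) all four parts apply to $V$, with $\psi_j=\Upsilon_j$ and $Z'=Z$.

\section{Two strategies, and what changes for three}\label{sec:two}

For $n=2$ the inequality \eqref{eq:product} is quadratic in one unknown and can be solved.

\begin{proof}[Proof of Proposition~\ref{prop:two}]
Use $y=x_2\in[0,1]$ as the coordinate on $X$. The function $\Delta(y)=A^1x-A^2x$ is affine with $\Delta(0)>0>\Delta(1)$, so $\Delta(y)=\alpha(y^*-y)$ with $\alpha>0$, and $Z=[y^*,1]$. On $[0,y^*]$ we have $\Upsilon_1=0$ and $\Upsilon_2=\Delta$.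

\emph{The function $V$.} Let $\phi$ be a path from $x_2<y^*$ to $Z$, stopped at its first time $T$ in $Z$. Then $c(\phi)=\int_0^T\Delta(\phi_2)[\dot\phi_2]_+\,dt\ge\int_0^T\Delta(\phi_2)\dot\phi_2\,dt=\int_{x_2}^{y^*}\Delta\,dy$, with equality for the segment. Hence $V(x)=\int_{x_2}^{y^*}\Delta\,dy$ for $x_2\le y^*$.

\emph{The function $V^\eta$.} We have $\partial_{12}f=-f'(y)$. With $z=e^{-f'/\eta}$, the middle form of \eqref{eq:product} reads
\[
x_1\sigma_1+x_2\sigma_2+x_1\sigma_2z+x_2\sigma_1z^{-1}\le1=(x_1+x_2)(\sigma_1+\sigma_2),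
\]
that is, $(z-1)(x_1\sigma_2-x_2\sigma_1z^{-1})\le0$. This holds exactly when $z$ lies between $1$ and $x_2\sigma_1/(x_1\sigma_2)$. Since $\eta\log(\sigma_1/\sigma_2)=\Delta$, we obtain
\begin{equation}\label{eq:interval}
H^\eta(x,-Df)\le0\iff -f'(y)\text{ lies between }0\text{ and }\Delta(y)+\eta g(y),\qquad g(y)=\log\frac{y}{1-y}.
\end{equation}
So every $f\in\mathcal{F}_\eta$ has $-f'\le[\Delta+\eta g]_+$ a.e., and since $f(y^*)=0$, integration gives $f(x)\le\int_{x_2}^{y^*}[\Delta+\eta g]_+\,dy$ for $0<x_2\le y^*$, and for $x_2=0$ by continuity. The right side, extended by $0$ to $Z$, satisfies \eqref{eq:interval} a.e., and it is Lipschitz because $g$ is bounded above on $(0,y^*]$. It therefore belongs to $\mathcal{F}_\eta^L$, and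
\[
V^\eta(x)=\int_{x_2}^{y^*}[\Delta+\eta g]_+\,dy\qquad(0\le x_2\le y^*).
\]

\emph{The difference.} Since $E'=-g$ and $[r]_+=r+[r]_-$,
\[
V^\eta(x)-V(x)=-\eta\,[E(y^*)-E(x_2)]+\int_{x_2}^{y^*}[\Delta+\eta g]_-\,dy .
\]
As $\Delta\ge0$ on $[0,y^*]$, the last integrand is at most $\eta[g]_-$, and it vanishes unless $\eta[g]_->\Delta$. On $[y^*/2,y^*]$ let $G$ be a bound for $[g]_-$. There the integrand vanishes unless $y^*-y<\eta G/\alpha$, so this interval contributes at most $\eta^2G^2/\alpha$. On $(0,y^*/2)$ we have $\Delta\ge\alpha y^*/2$ and $[g]_-\le\log(1/y)$, so the integrand vanishes unless $y<\tau:=e^{-\alpha y^*/(2\eta)}$, and the contribution is at most $\eta\int_0^\tau\log(1/y)\,dy=\tau(\eta+\alpha y^*/2)$, which is exponentially small in $1/\eta$. The integral is therefore $O(\eta^2)$, uniformly in $x_2$.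

At $x=e_1$ the difference is $-\eta E(y^*)+O(\eta^2)$ with $E(y^*)>0$. If $y^*>\frac12$, then at $x_2=\frac12$ it is $\eta[E(\frac12)-E(y^*)]+O(\eta^2)$, and the coefficient is positive because $E$ has its strict maximum at $\frac12$.
\end{proof}

The interval in \eqref{eq:interval} shows how a solution of \eqref{eq:HJ} close to $V$ must be built. The limit problem allows the slopes $0\le-f'\le\Delta$ on $D$, and $V$ uses the largest one. Where $g<0$ this slope is not admissible for any $\eta>0$, so the slope has to be lowered by a margin. At the two ends of $D$ there may be no room for a margin. Near $y^*$ the interval $[0,\Delta]$ shrinks to a point. Near $y=0$ the term $\eta g$ tends to $-\infty$, no positive slope $-f'$ is admissible, and $V^\eta$ is constant. At both ends one must give up following $V$ and use a constant function, which is admissible because $H^\eta(x,0)=0$. This loses little: near $Z$ the function $V$ is close to its minimum $0$, and near $e_1$ it is close to its maximum.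

For $n\ge3$ there is a further obstruction. By Lemma~\ref{lem:value}(d) the limit constraint on $D$ includes $0\le p_j\le\Upsilon_j$ for $j\ge2$. Let $n=3$, $p_2=0$ and $0<p_3<\Upsilon_3$. The product in \eqref{eq:product} equals
\[
\big(1-x_3(1-e^{-p_3/\eta})\big)\big(1+\sigma_3(e^{p_3/\eta}-1)\big).
\]
For fixed $\eta$ and $p_3$, the second factor stays above a constant larger than $1$, while the first tends to $1$ as $x_3\to0$. So such a gradient is inadmissible near the whole face $\{x_3=0\}$, however far $p_3$ is below $\Upsilon_3$, and a constant function is no substitute for $V$ along a face. The remedy is a margin at the lower end as well. If all $p_j$, $j\ge2$, are at least $\delta>0$, the first factor in \eqref{eq:product} tends to $x_1$ as $\eta\to0$, and $x_1<1$ except at the vertex $e_1$. Adding the function $\delta x_1$, for which $\partial_{1j}(\delta x_1)=\delta$, produces this margin and moves the obstruction from the faces to the single point at which $V$ is largest.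

\section{The upper bound}\label{sec:upper}

In this section only (P1) and the lower bound for $\sigma_j$ in (P3) are needed for the estimates. Note that $\varepsilon_\eta\ge0$ by (P3). Let $f\in\mathcal{F}_\eta$. Each term of the middle sum in \eqref{eq:product} is at most $1$, so for a.e.\ $x\in X^\circ$ and all $i,j$,
\begin{equation}\label{eq:grad}
\partial_{ij}f\le\Upsilon_j+\varepsilon_\eta+\eta\log(1/x_i).
\end{equation}
Up to the error terms this is the inequality of Lemma~\ref{lem:value}(c), and we want to integrate it along a nearly optimal path for $V$. There are two difficulties: \eqref{eq:grad} holds only almost everywhere, so a given path may miss it altogether, and the error $\eta\log(1/x_i)$ is unbounded near the boundary, where the path may run. The first is handled by translating the path, the second by contracting it toward the barycenter. For $0<r\le1/n$ let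
\[
X_r=\{x\in X:\ x_i\ge r\text{ for all }i\},\qquad K_\eta(r)=K+\varepsilon_\eta+\eta\log(1/r).
\]

\begin{lemma}\label{lem:interior}
Let $f\in\mathcal{F}_\eta$ and let $\phi:[0,T]\to X_r$ be a path. Then
\[
f(\phi(0))-f(\phi(T))\le c(\phi)+\big(\varepsilon_\eta+\eta\log(1/r)\big)\,\ell(\phi).
\]
\end{lemma}

\begin{proof}
Let $N\subset X^\circ$ be a Borel null set off which $f$ is differentiable and \eqref{eq:grad} holds. Let $0<\zeta<r$ and $Q=\{z\in Y:\max_i|z_i|\le\zeta\}$. For $z\in Q$ the path $\phi+z$ lies in $X_{r-\zeta}$. The Borel set $\{(t,z)\in[0,T]\times Q:\phi(t)+z\in N\}$ has null sections for each fixed $t$. By Fubini's theorem, for a.e.\ $z\in Q$ we have $\phi(t)+z\notin N$ for a.e.\ $t$. For such $z$ the function $t\mapsto f(\phi(t)+z)$ is Lipschitz, and by the chain rule its derivative is $Df(\phi+z)\cdot\dot\phi$ for a.e.\ $t$. By \eqref{eq:decomp} and \eqref{eq:grad},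
\[
-Df(\phi+z)\cdot\dot\phi\le\sum_j\Upsilon_j(\phi+z)[\dot\phi_j]_++\Big(\varepsilon_\eta+\eta\log\frac1{r-\zeta}\Big)|\dot\phi| .
\]
Integrate over $[0,T]$, choose one such $z$ for each $\zeta$ in a sequence tending to $0$, and pass to the limit using the continuity of $f$ and the uniform continuity of the $\Upsilon_j$.
\end{proof}

Let $\bar e=(\frac1n,\dots,\frac1n)$, and for $s\in[0,1)$ let $x^s=(1-s)x+s\bar e$. Then $x^s\in X_{s/n}$ for $s>0$, $|x^s-x^t|\le|s-t|$, and $|x^s-y^s|\le|x-y|$. Moving from $x$ to $x^s$ changes $f$ by little, because the logarithm in \eqref{eq:grad} is integrable along the segment.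

\begin{lemma}\label{lem:modulus}
Let $f\in\mathcal{F}_\eta$, $s\in(0,1)$ and $\omega_\eta(s)=s\,[K_\eta(s/n)+\eta]$. Then
\begin{itemize}
\item[(a)] $|f(x)-f(y)|\le K_\eta(r)|x-y|$ for $x,y\in X_r$;
\item[(b)] $|f(x)-f(x^s)|\le\omega_\eta(s)$ for $x\in X$;
\item[(c)] $|f(x)-f(y)|\le2\omega_\eta(s)+K_\eta(s/n)|x-y|$ for $x,y\in X$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The set $X_r$ is convex. Apply Lemma~\ref{lem:interior} to the segments from $x$ to $y$ and from $y$ to $x$, each of length $|x-y|$ and cost at most $K|x-y|$.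

(b) For $0<t<t'\le s$ the points $x^t,x^{t'}$ lie in $X_{t/n}$, so $|f(x^t)-f(x^{t'})|\le K_\eta(t/n)(t'-t)$ by (a). Hence $t\mapsto f(x^t)$ is locally Lipschitz on $(0,s]$ with derivative bounded by $K_\eta(t/n)$ a.e., and it is continuous at $t=0$ because $f\in C(X)$. Therefore
\[
|f(x)-f(x^s)|\le\int_0^s\Big(K+\varepsilon_\eta+\eta\log\frac nt\Big)dt=s\Big(K+\varepsilon_\eta+\eta\log\frac ns+\eta\Big)=\omega_\eta(s).
\]

(c) Pass from $x$ to $x^s$ to $y^s$ to $y$, using (b), (a) and (b).
\end{proof}

Let $\mu(s)=\max\{|\Upsilon_j(x)-\Upsilon_j(y)|:1\le j\le n,\ |x-y|\le s\}$, so that $\mu(s)\to0$ as $s\to0$.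

\begin{proposition}\label{prop:path}
Let $f\in\mathcal{F}_\eta$, let $\phi$ be a path from $x\in X$ to a point of $Z$, and let $s\in(0,1)$. Then
\[
f(x)\le c(\phi)+\Big(\mu(s)+\varepsilon_\eta+\eta\log\frac ns\Big)\ell(\phi)+2\omega_\eta(s).
\]
\end{proposition}

\begin{proof}
The path $\phi^s=(1-s)\phi+s\bar e$ lies in $X_{s/n}$, has velocity $(1-s)\dot\phi$, and satisfies $|\phi^s-\phi|\le s$. Hence $\ell(\phi^s)\le\ell(\phi)$ and $c(\phi^s)\le\int\sum_j\Upsilon_j(\phi^s)[\dot\phi_j]_+\,dt\le c(\phi)+\mu(s)\ell(\phi)$. Apply Lemma~\ref{lem:interior} to $\phi^s$ and Lemma~\ref{lem:modulus}(b) at both endpoints, and use $f(\phi(T))=0$.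
\end{proof}

The error is proportional to the length of $\phi$, and (P1)--(P3) give no explicit bound for the length of nearly optimal paths. For convergence without a rate none is needed: finitely many paths, chosen before $\eta$ and $s$, suffice.

\begin{proposition}\label{prop:upper}
$\displaystyle\limsup_{\eta\to0}\ \sup_X\,(V^\eta-V)\le0$.
\end{proposition}

\begin{proof}
Fix $\varepsilon>0$. Choose points $x^{(1)},\dots,x^{(m)}\in X$ such that every $x\in X$ has $|x-x^{(k)}|\le\varepsilon$ for some $k$, and paths $\phi^{(k)}$ from $x^{(k)}$ to $Z$ with $c(\phi^{(k)})\le V(x^{(k)})+\varepsilon$. Let $M=\max_k\ell(\phi^{(k)})$, which depends on $\varepsilon$ only. Let $f\in\mathcal{F}_\eta$, $s\in(0,1)$, $x\in X$ and $|x-x^{(k)}|\le\varepsilon$. By Lemma~\ref{lem:modulus}(c), Proposition~\ref{prop:path} at $x^{(k)}$, and $V(x^{(k)})\le V(x)+K\varepsilon$,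
\[
f(x)-V(x)\le\varepsilon\big(1+K+K_\eta(s/n)\big)+\Big(\mu(s)+\varepsilon_\eta+\eta\log\frac ns\Big)M+4\omega_\eta(s).
\]
The right side does not depend on $f$ or $x$, so it bounds $\sup_X(V^\eta-V)$. As $\eta\to0$ it tends to $\varepsilon(1+2K)+\mu(s)M+4Ks$. Let $s\to0$ and then $\varepsilon\to0$.
\end{proof}

The same estimates show that the maximal solution exists.

\begin{proposition}\label{prop:exist}
For each $\eta>0$ the function $\hat f=\sup_{f\in\mathcal{F}_\eta}f$ belongs to $\mathcal{F}_\eta$.
\end{proposition}

\begin{proof}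
The class $\mathcal{F}_\eta$ contains $0$. Since $\omega_\eta(s)\to0$ as $s\to0$, Lemma~\ref{lem:modulus}(c) shows that $\mathcal{F}_\eta$ is equicontinuous on $X$; taking $y\in Z$ there shows that it is uniformly bounded. So $\hat f$ is finite, continuous on $X$, zero on $Z$, and by Lemma~\ref{lem:modulus}(a) Lipschitz on each $X_r$. It remains to prove the differential inequality.

Choose a countable family $(f_k)\subset\mathcal{F}_\eta$ with $\sup_kf_k=\hat f$ on a countable dense subset of $X$. By equicontinuity $\sup_kf_k$ is continuous, so $\sup_kf_k=\hat f$ on $X$, and $\hat f_m=\max(f_1,\dots,f_m)$ increases to $\hat f$. By \eqref{eq:level} applied to $\hat f_m-f_k$, we have $D\hat f_m=Df_k$ a.e.\ on $\{\hat f_m=f_k\}$. These sets, $1\le k\le m$, cover $X^\circ$, so $\hat f_m\in\mathcal{F}_\eta$.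

Fix $r<1/n$. The gradients $D\hat f_m$ are uniformly bounded on $X_r$, and for $\chi\in C^1$ with compact support in the interior of $X_r$ we have $\int\chi\,D\hat f_m=-\int\hat f_m\,D\chi\to-\int\hat f\,D\chi=\int\chi\,D\hat f$. Hence $D\hat f_m\to D\hat f$ weakly in $L^2(X_r)$. By Mazur's lemma, which states that a weak limit in a normed space is a norm limit of finite convex combinations of the sequence, such combinations converge to $D\hat f$ in $L^2(X_r)$, and a.e.\ along a subsequence. For fixed $x$ the set $\{u\in Y:\sum_{i,j}x_i\sigma_je^{(u_j-u_i)/\eta}\le1\}$ is convex and closed. It contains $-D\hat f_m(x)$ for all $m$, for a.e.\ $x$, and therefore contains $-D\hat f(x)$ for a.e.\ $x\in X_r$. Let $r\to0$.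
\end{proof}

\section{The lower bound}\label{sec:lower}

We carry out the plan of Section~\ref{sec:two}. Two observations are used both here and in Section~\ref{sec:rate}. The first quantifies the effect of margins. Let $q=1-x_1$ and suppose that at a point $x\in X^\circ$ the numbers $p_j=\partial_{1j}f$ satisfy $e^{-p_j/\eta}\le\xi$ and $\sigma_je^{p_j/\eta}\le\xi'$ for all $j\ge2$. Since $p_1=0$ and $\sigma_1\le1$,
\begin{equation}\label{eq:margin}
\Big(\sum_ix_ie^{-p_i/\eta}\Big)\Big(\sum_j\sigma_je^{p_j/\eta}\Big)\le\big(1-q(1-\xi)\big)\big(1+(n-1)\xi'\big).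
\end{equation}
The second observation is that a function may be replaced by constants below and above two levels.

\begin{lemma}\label{lem:truncate}
Let $U_0$ be Lipschitz on $X$ with $U_0\le0$ on $Z$, and let $h\ge0$. Suppose $H^\eta(x,-DU_0(x))\le0$ for a.e.\ $x\in X^\circ$ with $0<U_0(x)<h$. Then $U=\min\{[U_0]_+,h\}\in\mathcal{F}_\eta^L$, and hence $V^\eta\ge\min\{U_0,h\}$ on $X$.
\end{lemma}

\begin{proof}
The function $U$ is Lipschitz and vanishes on $Z$. On the open set $\{0<U_0<h\}$ it equals $U_0$. On the rest of $X^\circ$ it takes only the values $0$ and $h$, so $DU=0$ a.e.\ there by \eqref{eq:level}, and $H^\eta(x,0)=\eta\log\sum_{i,j}x_i\sigma_j=0$.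
\end{proof}

\begin{proposition}\label{prop:lower}
$\displaystyle\liminf_{\eta\to0}\ \inf_X\,(V^\eta-V)\ge0$.
\end{proposition}

\begin{proof}
Fix $\varepsilon>0$. The compact set $\{V\ge\varepsilon/2\}$ is disjoint from $Z$, so by (P2) there is $\kappa\in(0,1]$ with $\Upsilon_j\ge2\kappa$ on this set for all $j\ge2$. Choose $\lambda\in(0,1)$ with $\lambda(\max_XV+\kappa)\le\varepsilon/4$ and put
\[
\tilde V(x)=(1-\lambda)V(x)+\lambda\kappa x_1,\qquad U_0=\tilde V-\varepsilon,\qquad h=[\tilde V(e_1)-2\varepsilon]_+ .
\]
The factor $1-\lambda$ lowers the slopes $\partial_{1j}V$ and the term $\lambda\kappa x_1$ raises them; $\kappa$ is chosen so that a margin remains at both ends. We have $|\tilde V-V|\le\varepsilon/4$, and $\tilde V\le\tilde V(e_1)$ by Lemma~\ref{lem:value}(d). On $Z$ we have $\tilde V\le\varepsilon/4$, so $U_0\le0$.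

Let $x\in X^\circ$ be a point of differentiability of $V$ with $0<U_0(x)<h$. The two truncation levels keep $x$ away from $e_1$ and from $Z$.

\emph{Distance from $e_1$.} Since $h>0$, we have $h=\tilde V(e_1)-2\varepsilon$ and $\tilde V(x)<\tilde V(e_1)-\varepsilon$. By Lemma~\ref{lem:value}(b), $\tilde V(e_1)-\tilde V(x)\le(K+\kappa)(1-x_1)$. Hence $q=1-x_1\ge r:=\varepsilon/(K+\kappa)$.

\emph{Margins.} Since $V(x)\ge\tilde V(x)-\varepsilon/4>\varepsilon/2$, we have $x\in D$ and $\Upsilon_j(x)\ge2\kappa$ for $j\ge2$. By Lemma~\ref{lem:value}(d), $0\le\partial_{1j}V\le\Upsilon_j$. With $\delta=\lambda\kappa$ and $p_j=\partial_{1j}U_0=(1-\lambda)\partial_{1j}V+\delta$, we get for $j\ge2$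
\[
\delta\le p_j\le\Upsilon_j-\lambda\Upsilon_j+\lambda\kappa\le\Upsilon_j-\delta .
\]

Let $\eta$ be so small that $\varepsilon_\eta\le\delta/2$. Then $e^{-p_j/\eta}\le e^{-\delta/\eta}$, and the upper bound in (P3) gives $\sigma_je^{p_j/\eta}\le e^{(\varepsilon_\eta-\delta)/\eta}\le e^{-\delta/(2\eta)}$. By \eqref{eq:margin} and $1+t\le e^t$, the product in \eqref{eq:product} is at most
\[
\exp\big\{-r(1-e^{-\delta/\eta})+(n-1)e^{-\delta/(2\eta)}\big\}.
\]
The numbers $r$ and $\delta$ depend neither on $\eta$ nor on $x$, and the exponent tends to $-r<0$. So for all small $\eta$ the hypothesis of Lemma~\ref{lem:truncate} holds. Since $h\ge\tilde V(e_1)-2\varepsilon\ge\tilde V-2\varepsilon$, we conclude that $V^\eta\ge\tilde V-2\varepsilon\ge V-\frac94\varepsilon$ on $X$ for all small $\eta$.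
\end{proof}

Propositions~\ref{prop:upper} and~\ref{prop:lower} prove Theorem~\ref{thm:general}, and with it Theorem~\ref{thm:main}.

\begin{remark}
Both halves of (P2) enter only in the lower bound. The condition $\Upsilon_1=0$ on $D$ gives $\partial_{1j}V\ge0$ and $V\le V(e_1)$; the second inequality is what makes the upper truncation cheap. The condition $\Upsilon_j>0$ makes the interval $[\delta,\Upsilon_j-\delta]$ nonempty on compact subsets of $D$. Neither linearity of the payoffs nor the coordination property is used, and no estimate depends on the continuity of $\sigma_j^\eta$.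
\end{remark}

\section{The rate for coordination games}\label{sec:rate}

Now $A$ is a coordination game, the protocol is logit, and $Z=\mathcal{B}^2\cup\dots\cup\mathcal{B}^n$. Let
\[
\Delta_j(x)=A^1x-A^jx,\qquad d=\min_{j\ge2}\Delta_j,\qquad \rho_0=\max_Xd,\qquad a=\min_{j\ge2}(A^j_j-A^1_j).
\]
Then $Z=\{d\le0\}$, and on $D=\{d>0\}$ we have $\Upsilon_1=0$ and $\Upsilon_j=\Delta_j\ge d$ for $j\ge2$. The coordination property enters through two inequalities: $a>0$, and $d(e_1)>0$, which gives $\rho_0>0$. For a path $\phi$ let $S=\sum_{j\ge2}[\dot\phi_j]_+$ be the rate at which mass moves to strategies other than $1$. The letter $C$ denotes constants that depend only on $A$ and $n$.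

\subsection{Length of nearly optimal paths}

A rate requires a bound on the length of nearly optimal paths that is uniform in the starting point and in the accuracy. In $D$ the cost controls $\int d\,S\,dt$, and the weight $d$ degenerates at the target. This is offset by the fact that the cost still to be paid is quadratic in $d$.

\begin{lemma}\label{lem:quadratic}
If $d(x)\ge0$, there is a path from $x$ to $Z$ of cost at most $d(x)^2/a$ and length at most $1$. In particular $V\le[d]_+^2/a$ on $X$.
\end{lemma}

\begin{proof}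
If $d(x)=0$, then $x\in Z$. Let $\rho=d(x)>0$ be attained by $j\ge2$, and let $\phi(t)=x+t(e_j-x)$, $0\le t\le1$. Since $\Delta_j$ is linear and $\Delta_j(e_j)\le-a$, we have $\Delta_j(\phi(t))\le(1-t)\rho-ta$. So the first time $t_0$ at which $\phi$ is in $Z$ satisfies $t_0\le\rho/(\rho+a)$, which is less than both $1$ and $\rho/a$. Before $t_0$ the path is in $D$ and only the coordinate $j$ increases, at rate $1-x_j\le1$ and at unit cost $\Delta_j\le\rho$. The cost is at most $\rho t_0\le\rho^2/a$ and the length at most $t_0\le1$.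
\end{proof}

We prove the length bound for a family of modified problems, in which the cost is lowered and the target enlarged; the reason for lowering the cost appears in Section~\ref{sec:ratelower}. Let $0<b<\rho_0$, and let $\beta:X\to[0,\infty)$ be continuous with
\begin{equation}\label{eq:beta}
\beta\le d/2\quad\text{on }\{d\ge b\}.
\end{equation}
Put $\psi_1=\Upsilon_1$, $\psi_j=[\Upsilon_j-\beta]_+$ for $j\ge2$, and $Z_b=\{d\le b\}\supset Z$. Let $W$ be the value function with cost $c_\psi$ and target $Z_b$. Then $W\le V$, and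
\begin{equation}\label{eq:psi}
\psi_1=0\quad\text{and}\quad\psi_j=\Delta_j-\beta\ge d/2\ \ (j\ge2)\qquad\text{on }\{d\ge b\},
\end{equation}
so all parts of Lemma~\ref{lem:value} apply to $W$. For $d(x)>b$, call $\phi:[0,T]\to X$ a \emph{$b$-optimal path from $x$} if $\phi(0)=x$, $d(\phi(t))>b$ for $t<T$, $d(\phi(T))=b$, and $c_\psi(\phi)\le W(x)+b$. Such a path exists: take a path to $Z_b$ of cost at most $W(x)+b$ and stop it at its first time in $Z_b$.

\begin{lemma}\label{lem:length}
Every $b$-optimal path satisfies $\int_0^TS\,dt\le C_1:=8\rho_0/a+8$ and $\ell(\phi)\le2C_1+1$.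
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:value}(a), $c_\psi(\phi|_{[0,t]})\ge W(x)-W(\phi(t))$. Subtracting this from $c_\psi(\phi)\le W(x)+b$ and using $W\le V$ and Lemma~\ref{lem:quadratic},
\begin{equation}\label{eq:tail}
c_\psi(\phi|_{[t,T]})\le W(\phi(t))+b\le d(\phi(t))^2/a+b\qquad(0\le t\le T).
\end{equation}
We cut the path at the first times at which $d$ reaches dyadic levels. Let $\rho_k=2^{-k}\rho_0$, let $m$ be the largest $k$ with $\rho_k\ge b$, and for $0\le k\le m$ let $\tau_k=\min\{t:d(\phi(t))\le\rho_k\}$. These times exist because $d(\phi(T))=b$; they are nondecreasing, and $\tau_0=0$. Put $\tau_{m+1}=T$. On $[\tau_k,\tau_{k+1})$ we have $d>\rho_{k+1}$: for $k<m$ by the definition of $\tau_{k+1}$, and for $k=m$ because $d>b>\rho_{m+1}$. By \eqref{eq:psi}, $\psi_j\ge\rho_k/4$ there for $j\ge2$, and \eqref{eq:tail} at $t=\tau_k$ gives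
\[
\int_{\tau_k}^{\tau_{k+1}}S\,dt\le\frac4{\rho_k}\Big(\frac{\rho_k^2}a+b\Big).
\]
Since $\sum_k\rho_k\le2\rho_0$ and $\sum_{k\le m}1/\rho_k\le2/\rho_m\le2/b$, the sum over $0\le k\le m$ is at most $8\rho_0/a+8$.

Finally, $\dot\phi_1=-\sum_{j\ge2}\dot\phi_j\ge-S$, so $[\dot\phi_1]_-\le S$, and $\int[\dot\phi_1]_+\,dt=\phi_1(T)-\phi_1(0)+\int[\dot\phi_1]_-\,dt\le1+C_1$. Hence $\ell(\phi)=\int([\dot\phi_1]_++S)\,dt\le2C_1+1$.
\end{proof}

\subsection{The upper bound in Theorem~\ref{thm:rate}}

Let $\eta<\min\{\rho_0,\frac12\}$ and take $b=\eta$, $\beta=0$, so that $c_\psi=c$. Let $x\in D$. If $d(x)>\eta$, take a $b$-optimal path from $x$, whose cost is at most $W(x)+\eta\le V(x)+\eta$, and append the path of Lemma~\ref{lem:quadratic} at its endpoint, where $d=\eta$. If $d(x)\le\eta$, use the path of Lemma~\ref{lem:quadratic} alone. In both cases we obtain a path from $x$ to $Z$ of cost at most $V(x)+\eta+\eta^2/a$ and length at most $M=2C_1+2$. The $\Upsilon_j$ are Lipschitz, so $\mu(s)\le K_1s$ for a constant $K_1$. Proposition~\ref{prop:path} with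 $s=\eta$ and $\varepsilon_\eta=\eta\log n$ gives, for every $f\in\mathcal{F}_\eta$,
\[
f(x)\le V(x)+\eta+\frac{\eta^2}a+\eta\Big(K_1+\log n+\log\frac n\eta\Big)M+2\omega_\eta(\eta)\le V(x)+C\eta\log\frac1\eta ,
\]
because $\omega_\eta(\eta)=\eta\,[K+\eta\log n+\eta\log(n/\eta)+\eta]\le C\eta$ and $\log(1/\eta)\ge\log2$. On $Z$ we have $f=V=0$. The logarithm comes from the term $\eta\log(n/s)$ at the depth $s=\eta$, which is the depth at which the other errors are $O(\eta)$.

\subsection{The lower bound in Theorem~\ref{thm:rate}}\label{sec:ratelower}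

We first determine how small the margins may be. If $\eta\gamma\le p_j\le\Delta_j-\eta\gamma$ for $j\ge2$, then \eqref{eq:logit} allows $\xi=\xi'=e^{-\gamma}$ in \eqref{eq:margin}, and the right side of \eqref{eq:margin} is at most $1$ when $e^{-\gamma}=q/n$:
\begin{equation}\label{eq:poly}
\Big(1-q+\frac{q^2}n\Big)\Big(1+\frac{(n-1)q}n\Big)=1+\frac q{n^2}\big[-n-n(n-2)q+(n-1)q^2\big]\le1\qquad(0\le q\le1),
\end{equation}
since $(n-1)q^2<n$. So the margin $\eta\log(n/q)$ suffices. The lower margin comes from adding $\eta\theta(x_1)$ with $\theta'(x_1)=\log(n/q)$, and this changes the function by $O(\eta)$ because the logarithm is integrable. The upper margin can no longer be obtained from a factor $1-\lambda$. For $n=2$ we have $V=\Delta^2/(2\alpha)$, so the region $\{V>C\eta\}$ contains points with $\Delta$ of order $\sqrt\eta$; a margin $\lambda\Delta\ge\eta$ at these points requires $\lambda$ of order $\sqrt\eta$, and then $\lambda V(e_1)$ is too large a loss. Instead we lower the cost by twice the margin. By Lemma~\ref{lem:value}(d) the value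 function $W$ of the modified problem has the room built into its slopes, and the task becomes to compare $W$ with $V$.

Since $d(e_1)>0$, there are $d_0>0$ and $r_0\in(0,1)$ with $d\ge d_0$ on $\{1-x_1\le r_0\}$; note $d_0\le\rho_0$. Put
\[
\gamma(x)=\log\frac n{\max\{1-x_1,\eta\}},\qquad\beta=2\eta\gamma,\qquad b=4\eta\log\frac n{r_0},
\]
and let $\eta$ be so small that
\begin{equation}\label{eq:small}
\eta\le r_0,\qquad 2\eta\log(n/\eta)\le d_0/2,\qquad b<d_0,\qquad\eta\log(n/\eta)\le1 .
\end{equation}
The cutoff at $1-x_1=\eta$ keeps $\beta$ continuous and small; the region $\{1-x_1<\eta\}$ will be removed by truncation. Condition \eqref{eq:beta} holds. Indeed, let $d(x)\ge b$. If $1-x_1\ge r_0$, then $\beta\le2\eta\log(n/r_0)=b/2\le d/2$, and otherwise $\beta\le2\eta\log(n/\eta)\le d_0/2\le d/2$. Let $W$ be the value function for these $b$ and $\beta$.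

\begin{lemma}\label{lem:VW}
$V\le W+C\eta$ on $X$.
\end{lemma}

\begin{proof}
On $Z_b$ we have $V\le b^2/a\le C\eta$ by Lemma~\ref{lem:quadratic}. Let $d(x)>b$ and let $\phi$ be a $b$-optimal path from $x$. Along $\phi$ we have $\Upsilon_1=0$ and $\Upsilon_j=\psi_j+\beta$ for $j\ge2$ by \eqref{eq:psi}, so
\begin{equation}\label{eq:VWsplit}
V(x)\le c(\phi)+V(\phi(T))\le c_\psi(\phi)+2\eta\int_0^T\gamma(\phi)S\,dt+\frac{b^2}a\le W(x)+b+\frac{b^2}a+2\eta\int_0^T\gamma(\phi)S\,dt .
\end{equation}
It remains to bound $\int\gamma S\,dt$ by a constant. Lemma~\ref{lem:length} alone gives $C_1\log(n/\eta)$. To remove the logarithm we show that $S$ has little mass where $\gamma$ is large, that is, near $e_1$. The reason is that $W$ is largest at $e_1$, so a nearly optimal path cannot have spent much before its last visit to a neighborhood of $e_1$.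

Let $r_k=2^{-k}r_0$ and $I_k=\{t\in[0,T]:1-\phi_1(t)<r_k\}$. Suppose $I_k\ne\emptyset$, and let $t_k=\sup I_k$ and $y=\phi(t_k)$, so that $1-y_1\le r_k$. Since $c_\psi(\phi|_{[t_k,T]})\ge W(y)$, parts (d) and (b) of Lemma~\ref{lem:value} give
\[
c_\psi(\phi|_{[0,t_k]})\le W(x)+b-W(y)\le W(e_1)-W(y)+b\le Kr_k+b .
\]
On $I_k\subset[0,t_k]$ we have $d\ge d_0>b$, so $\psi_j\ge d_0/2$ for $j\ge2$, and therefore
\begin{equation}\label{eq:Ik}
\int_{I_k}S\,dt\le\frac2{d_0}(Kr_k+b).
\end{equation}
Let $J=\{k\ge0:r_k>\eta\}$, which has at most $\log_2(2r_0/\eta)$ elements. We claim that for $x'\in X$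
\begin{equation}\label{eq:layers}
\gamma(x')\le\log\frac n{r_0}+(\log2)\,\#\{k\in J:\ 1-x'_1<r_k\}.
\end{equation}
Let $q'=\max\{1-x'_1,\eta\}$. If $q'\ge r_0$, the first term suffices. Otherwise $r_{k+1}\le q'<r_k$ for some $k\ge0$. Then $\log(r_0/q')\le(k+1)\log2$, and each of the indices $0,\dots,k$ belongs to $J$ and is counted. This proves \eqref{eq:layers}. By \eqref{eq:layers}, Lemma~\ref{lem:length} and \eqref{eq:Ik},
\[
\int_0^T\gamma(\phi)S\,dt\le C_1\log\frac n{r_0}+\frac2{d_0}\Big(2Kr_0\log2+b\log\frac{2r_0}\eta\Big)\le C_1\log\frac n{r_0}+\frac2{d_0}\Big(2Kr_0\log2+4\log\frac n{r_0}\Big),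
\]
where the last step uses $\eta\log(2r_0/\eta)\le\eta\log(n/\eta)\le1$. Since $b\le C\eta$, the lemma follows from \eqref{eq:VWsplit}.
\end{proof}

It remains to show $V^\eta\ge W-C\eta$. Let
\[
\theta(y)=\int_0^y\log\frac n{\max\{1-t,\eta\}}\,dt\quad(0\le y\le1),\qquad\theta(1)\le\int_0^1\log\frac n{1-t}\,dt=1+\log n .
\]
The function $\theta$ is $C^1$ and increasing, with $\theta'(x_1)=\gamma(x)$. Put
\[
U_0(x)=W(x)+\eta\,\theta(x_1)-\eta\,\theta(1),\qquad h=[W(e_1)-(K+1)\eta]_+ .
\]
Then $U_0$ is Lipschitz and $U_0\le W$, so $U_0\le0$ on $Z_b\supset Z$. The level $h$ is chosen to cut off the region $\{1-x_1<\eta\}$: there $W(x)\ge W(e_1)-K\eta$ and $\theta(1)-\theta(x_1)\le\eta\log(n/\eta)\le1$ by \eqref{eq:small}, so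
\begin{equation}\label{eq:top}
U_0(x)\ge W(e_1)-(K+1)\eta\qquad\text{if }1-x_1<\eta .
\end{equation}

Let $x\in X^\circ$ be a point of differentiability of $W$ with $0<U_0(x)<h$. Then $h=W(e_1)-(K+1)\eta$, so $q=1-x_1\ge\eta$ by \eqref{eq:top}, and $e^{-\gamma(x)}=q/n$. Also $W(x)>0$, so $d(x)>b$. By Lemma~\ref{lem:value}(d) and \eqref{eq:psi}, $0\le\partial_{1j}W\le\Delta_j-2\eta\gamma$ for $j\ge2$, and hence
\[
p_j=\partial_{1j}U_0=\partial_{1j}W+\eta\gamma\in[\eta\gamma,\ \Delta_j-\eta\gamma].
\]
Since $\sigma_j\le e^{-\Delta_j/\eta}$ on $D$ by \eqref{eq:logit}, inequality \eqref{eq:margin} applies with $\xi=\xi'=q/n$, and \eqref{eq:poly} shows that the product in \eqref{eq:product} is at most $1$. Lemma~\ref{lem:truncate}, the inequality $W\le W(e_1)$ and Lemma~\ref{lem:VW} give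
\[
V^\eta\ge\min\{W-\eta\,\theta(1),\ W(e_1)-(K+1)\eta\}\ge W-C\eta\ge V-C\eta\qquad\text{on }X .
\]
This completes the proof of Theorem~\ref{thm:rate}.

\begin{thebibliography}{9}

\bibitem{Tran}
Hung V. Tran, \emph{Selection problems in Large Deviations in Games under the logit choice protocol}, arXiv:2008.01713 (2020).

\end{thebibliography}
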